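\title{Liquid commutative algebras with enough EFC points}

\begin{abstract}
A liquid commutative algebra over $\mathbb C$ is EFC if entire functions can be evaluated, in a unique way, on its elements. We disprove a conjecture, posed in a paper of Qaisar and Taroyan, that every liquid commutative algebra has enough maps to EFC algebras to detect its modules. The field $\mathbb C((t))$ has no nonzero map of this kind, and over it a relative EFC algebra need not be concretely relative EFC. More generally, a liquid commutative algebra has enough EFC points if and only if it is itself EFC. The reason is that, for the liquid tensor product, the algebra of entire functions is idempotent over $\mathbb C[t]$.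
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}

Fix a real number $0<p\le 1$. Let $\mathrm{Liq}_p(\mathbb C)$ be the stable $\infty$-category of $p$-liquid vector spaces over $\mathbb C$ in the sense of Clausen and Scholze \cite{CSanalytic,CScomplex}, with its symmetric monoidal structure $\otimes=\otimes_{\mathrm{Liq}_p}$. Section~\ref{sec:prelim} recalls what we use about it; for now it is enough to know that every complex Fr\'echet space is an object and that all limits and colimits exist. A \emph{liquid commutative algebra} is an object of $\mathrm{CAlg}(\mathrm{Liq}_p(\mathbb C))$, that is, an $E_\infty$-algebra in $\mathrm{Liq}_p(\mathbb C)$. We write $\mathrm{Map}(-,-)$ for mapping spaces of such algebras. A liquid $C$-module is a $C$-module object in $\mathrm{Liq}_p(\mathbb C)$.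

Let $\mathbb C\{t_1,\dots,t_n\}$ be the algebra of entire holomorphic functions on $\mathbb C^n$, with the liquid structure given by the Fr\'echet topology of uniform convergence on compact sets. For a set $S$, let $\mathbb C\{t_i\}_{i\in S}$ be the filtered colimit of the algebras $\mathbb C\{t_i\}_{i\in S_0}$ over the finite subsets $S_0\subseteq S$.

\begin{definition}\label{def:efc}
\begin{itemize}
\item[(1)] A liquid commutative algebra $A$ is \emph{EFC} if for every $n\ge0$ the restriction map
\[
\mathrm{Map}(\mathbb C\{t_1,\dots,t_n\},A)\longrightarrow\mathrm{Map}(\mathbb C[t_1,\dots,t_n],A)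
\]
is an equivalence.
\item[(2)] An \emph{EFC point} of a liquid commutative algebra $B$ is a map $B\to C$ of liquid commutative algebras with $C$ EFC.
\item[(3)] $B$ \emph{has enough EFC points} if there is a collection of EFC points $\{B\to C_i\}_{i}$ such that the base change functors $C_i\otimes_B(-)$ are jointly conservative: a map of liquid $B$-modules is an equivalence as soon as all of its base changes are.
\item[(4)] A map $B\to A$ makes $A$ a \emph{relative EFC algebra} over $B$ if $A\otimes_BC$ is EFC for every EFC point $B\to C$.
\item[(5)] $A$ is a \emph{concretely relative EFC algebra} over $B$ if there are a set $S$ and a map of liquid $B$-algebras $B\otimes\mathbb C\{t_i\}_{i\in S}\to A$ that is surjective on $\pi_0$.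
\end{itemize}
\end{definition}

A homotopy class of maps $\mathbb C[t]\to A$ is an element $a$ of the vector space underlying $\pi_0A$, and the map evaluates polynomials at $a$. An extension to $\mathbb C\{t\}$ evaluates entire functions at $a$. So (1) asks that every tuple of elements have a unique entire functional calculus, whence the abbreviation. Commutative Banach algebras, $\mathbb C\{t_1,\dots,t_n\}$ and $\mathbb C[[t]]$ are EFC (Example~\ref{ex:efc}), and so is the zero algebra, since every mapping space into it is contractible. The polynomial algebra $\mathbb C[t]$ is not: an extension of the identity to $\mathbb C\{t\}$ would turn the null sequence $t^n/n!$ into a null sequence of $\mathbb C[t]$ with the same terms, whereas null sequences of $\mathbb C[t]$ have bounded degree (Lemma~\ref{lem:union}).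

In (2) and (3), EFC algebras serve as test objects, and one asks whether the tests see every $B$-module. Conditions (4) and (5) are two ways to make (1) relative: (4) imposes it after base change to each test object, while (5) asks that $A$ be generated over $B$ by entire functions. Condition (4) is only as strong as the supply of EFC points of $B$. It is known that (4) implies (5) when $B$ has enough EFC points; we do not use this fact, but it explains the second sentence of the following conjecture, posed in \cite{QT}.

\medskip
\noindent\textbf{Conjecture.} \emph{Every liquid commutative algebra has enough EFC points. Consequently, every relative EFC algebra is a concretely relative EFC algebra.}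

\subsection{The first test case}\label{ss:test}

If $B$ is EFC, the single point $\mathrm{id}_B$ suffices. The first case with content is $B=\mathbb C[t]$. It has many EFC points: the evaluations $t\mapsto\lambda$, the completion $\mathbb C[[t]]$, the inclusion into $\mathbb C\{t\}$. By definition every EFC point $\mathbb C[t]\to C$ factors through $\mathbb C\{t\}$, so $C\otimes_{\mathbb C[t]}(-)=C\otimes_{\mathbb C\{t\}}(\mathbb C\{t\}\otimes_{\mathbb C[t]}(-))$. Hence $\mathbb C[t]$ has enough EFC points if and only if the single functor $\mathbb C\{t\}\otimes_{\mathbb C[t]}(-)$ is conservative.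

For abstract rings it is. The ring of entire functions is torsion-free over the principal ideal domain $\mathbb C[t]$, hence flat, and no $t-\lambda$ becomes a unit, so the extension is faithfully flat. This suggests that the conjecture holds for $\mathbb C[t]$. The liquid tensor product behaves differently: we prove in Proposition~\ref{prop:idem} that
\begin{equation}\label{eq:idem-intro}
\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}\simeq\mathbb C\{t\}.
\end{equation}
Thus $\mathbb C[t]\to\mathbb C\{t\}$ behaves like a localization $R\to R[1/f]$, and base change along a localization kills the cofiber of the localization map. Here base change to $\mathbb C\{t\}$ sends $\mathbb C\{t\}/\mathbb C[t]\ne0$ to the cofiber of $\mathbb C\{t\}\to\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}$, which is $0$ by \eqref{eq:idem-intro}.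

\subsection{Results}

Let $\mathbb C[[t]]=\prod_{\mathbb N}\mathbb C$ carry the product topology and let $\mathbb C((t))=\operatorname{colim}_kt^{-k}\mathbb C[[t]]$. This is a nonzero liquid commutative algebra concentrated in degree $0$.

\begin{theorem}\label{thm:laurent}
Let $B=\mathbb C((t))$.
\begin{itemize}
\item[(a)] If $B\to C$ is an EFC point, then $C=0$. Hence $B$ does not have enough EFC points, and the conjecture is false.
\item[(b)] The algebra $A=B[x]=\bigoplus_{j\ge0}Bx^j$ is relative EFC over $B$ but not concretely relative EFC over $B$.
\end{itemize}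
\end{theorem}

\begin{theorem}\label{thm:class}
A liquid commutative algebra $B$ has enough EFC points if and only if $B$ is itself EFC. In particular, $\mathbb C[t]$ does not have enough EFC points: the nonzero module $\mathbb C\{t\}/\mathbb C[t]$ is killed by base change to every EFC point.
\end{theorem}

The two proofs are independent. Theorem~\ref{thm:laurent} is proved in Section~\ref{sec:laurent} by a direct computation with null sequences, and part (b) shows that the second sentence of the conjecture fails as well. Theorem~\ref{thm:class} follows formally from \eqref{eq:idem-intro} (Section~\ref{sec:class}). The work lies in the tensor product formula $\mathbb C\{s\}\otimes\mathbb C\{t\}\simeq\mathbb C\{s,t\}$ (Section~\ref{sec:tensor}), which we derive from a presentation of entire functions by null sequences (Section~\ref{sec:present}).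

\section{Condensed and liquid vector spaces}\label{sec:prelim}

The facts recalled here are standard; for (L1) and (L2) see \cite[Theorem 6.5]{CSanalytic} together with the general theory of analytic rings there, and \cite{CScomplex}.

\subsection{Condensed sets and modules}

A \emph{condensed set} is a sheaf of sets on profinite sets, for the covers given by finite jointly surjective families of continuous maps. A Hausdorff space $X$ defines the condensed set $T\mapsto C(T,X)$, again written $X$. For a condensed set $V$, a section $x\in V(T)$ and a point $\tau\in T$, we call $x(\tau)\in V(*)$ the \emph{value} of $x$ at $\tau$. In general a section is \emph{not} determined by its values (Remark~\ref{rem:doubling}), and much of the care below goes into this point.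

A profinite set $T$ is \emph{extremally disconnected} (ED) if every continuous surjection onto $T$ from a compact Hausdorff space has a continuous section. The point $*$ is ED. So is the Stone--\v{C}ech compactification $\beta I$ of a discrete set $I$: lift the points of $I$ and extend by the universal property. Every profinite set is the image of an ED set.

\begin{itemize}
\item[(C1)] A condensed set is determined by its sections over ED sets, on which the sheaf condition says only that finite disjoint unions go to products. For ED $T$ the functor $V\mapsto V(T)$ commutes with limits and filtered colimits, and on condensed abelian groups it is exact and commutes with all colimits. A map is a monomorphism (epimorphism) if and only if it is injective (surjective) on sections over all ED sets.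
\item[(C2)] A continuous surjection $K\to K'$ of compact Hausdorff spaces is an epimorphism: a map $T\to K'$ from an ED set lifts, since $K\times_{K'}T\to T$ has a section.
\end{itemize}

Let $\mathrm{Cond}_{\mathbb C}$ be the abelian category of condensed modules over $\mathbb C$ with its usual topology. For such a module $V$, the group $V(T)$ is a module over $C(T,\mathbb C)$, and maps of condensed modules are $C(T,\mathbb C)$-linear on sections over $T$. The tensor product $V\otimes_{\mathbb C}W$ is the sheafification of $T\mapsto V(T)\otimes_{C(T,\mathbb C)}W(T)$.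

\begin{itemize}
\item[(C3)] The forgetful functor to condensed sets has a left adjoint $X\mapsto\mathbb C[X]=\mathbb C\otimes\mathbb Z[X]$, the sheafification of the presheaf sending $T$ to the free $C(T,\mathbb C)$-module on $X(T)$. For profinite $X$ we have $\mathrm{Hom}(\mathbb C[X],V)=V(X)$; we write $[f]\in\mathbb C[X](T)$ for the section given by $f:T\to X$. We have $\mathbb C[X]\otimes_{\mathbb C}\mathbb C[X']=\mathbb C[X\times X']$. The module $\mathbb C[X]$ is flat, because $V\otimes_{\mathbb C}\mathbb C[X]$ is the sheafification of $T\mapsto\bigoplus_{X(T)}V(T)$.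
\end{itemize}

For a countably infinite discrete set $I$ let $I^+=I\cup\{\infty\}$ be the one-point compactification. A \emph{null sequence} in $V$, indexed by $I$, is a section $x\in V(I^+)$ with $x(\infty)=0$. In a Hausdorff topological vector space this is a family tending to $0$ outside finite sets. The set $I^+$ is not ED, so (C1) does not apply to it directly; the next lemma is the substitute that we need.

\begin{lemma}\label{lem:union}
Let $V$ be a filtered colimit of condensed sets $V_k$ along monomorphisms. Then $V(T)=\bigcup_kV_k(T)$ for every profinite $T$. In particular, if every $V_k$ is a Hausdorff space, a section of $V$ over $T$ is a continuous map into some $V_k$, and it is determined by its values on a dense subset of $T$.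
\end{lemma}

\begin{proof}
By (C1) the maps $V_k\to V$ are monomorphisms and the claim holds for ED sets. Let $x\in V(T)$ and choose a surjection $T'\to T$ with $T'$ ED. Then $x|_{T'}$ lies in some $V_k(T')$. Its two pullbacks to $T'\times_TT'$ agree in $V$, hence in $V_k$, so it descends to a section of $V_k$ over $T$. This section maps to $x$ because $V(T)\to V(T')$ is injective.
\end{proof}

\subsection{Measures}

Let $S$ be profinite, $0<q\le1$ and $c>0$. Let $\mathcal M_q(S)_{\le c}$ be the set of finitely additive functions $\mu$ from the clopen subsets of $S$ to $\mathbb C$ such that $\sum_{A\in\mathcal P}|\mu(A)|^q\le c$ for every finite partition $\mathcal P$ of $S$ into clopen sets, with the topology of pointwise convergence on clopen sets. If $S=\lim S_i$ with $S_i$ finite, this is the compact Hausdorff space $\lim_i\{x\in\mathbb C^{S_i}:\sum|x_s|^q\le c\}$. Since $(\sum|x_s|^{q'})^{1/q'}\le(\sum|x_s|^q)^{1/q}$ for $q\le q'$, these spaces form a filtered system under inclusion, and we put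
\[
\mathcal M(S)=\bigcup_{q<p}\ \bigcup_{c>0}\mathcal M_q(S)_{\le c}\in\mathrm{Cond}_{\mathbb C}.
\]
It is the complexification of the module defined in the same way with real values. By Lemma~\ref{lem:union}, sections of $\mathcal M(S)$ are determined by their values. Dirac measures give a continuous map $\delta:S\to\mathcal M(S)$, $\delta_x(A)=1_A(x)$.

\begin{itemize}
\item[(M1)] If $x_n\in S$ and $\sum_n|b_n|^q\le c$, then $\mu=\sum_nb_n\delta_{x_n}$, defined by $\mu(A)=\sum_{x_n\in A}b_n$, lies in $\mathcal M_q(S)_{\le c}$, because $|\sum z_n|^q\le\sum|z_n|^q$ for $q\le1$.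
\item[(M2)] A continuous map $f:S\to S'$ induces $f_*:\mathcal M(S)\to\mathcal M(S')$, $(f_*\mu)(A)=\mu(f^{-1}A)$, and $f_*\circ\delta=\delta\circ f$.
\item[(M3)] For $g:S\to\mathbb C$ constant on the parts of $\mathcal P$ put $\int g\,d\mu=\sum_{A\in\mathcal P}g(A)\mu(A)$. For $\mu\in\mathcal M_q(S)_{\le c}$ we have $|\int g\,d\mu|\le\|g\|_\infty\sum_A|\mu(A)|\le\|g\|_\infty c^{1/q}$. Locally constant functions are uniformly dense in $C(S,\mathbb C)$, so the integral extends to all continuous $g$ with the same bound. On $\mathcal M_q(S)_{\le c}$ the function $\mu\mapsto\int g\,d\mu$ is a uniform limit of continuous functions, hence continuous. It therefore defines a map $\mathcal M(S)\to\mathbb C$ in $\mathrm{Cond}_{\mathbb C}$, with $\int g\,d\delta_x=g(x)$.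
\end{itemize}

\subsection{Liquid vector spaces and algebras}

\begin{itemize}
\item[(L1)] A module $V\in\mathrm{Cond}_{\mathbb C}$ is \emph{$p$-liquid} if and only if composition with $\delta$ is a bijection $\mathrm{Hom}(\mathcal M(S),V)\to V(S)$ for all ED $S$. Such $V$ form an abelian subcategory closed under limits, colimits and extensions, which contains $\mathbb C$ and all complex Fr\'echet spaces.
\item[(L2)] $\mathrm{Liq}_p(\mathbb C)\subset D(\mathrm{Cond}_{\mathbb C})$ is the full subcategory of complexes whose homology modules $\pi_i$ are $p$-liquid. It is closed under limits and colimits. The inclusion has a colimit-preserving symmetric monoidal left adjoint $L$, and for ED $S$ the unit $\mathbb C[S]\to L(\mathbb C[S])$ is the map $\mathbb C[S]\to\mathcal M(S)$ given by $\delta$, with $\mathcal M(S)$ in degree $0$. The tensor product preserves colimits in each variable and preserves connective objects.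
\end{itemize}
Informally, (L1) says that a family of vectors parametrized by $S$ can be integrated against every $\mu\in\mathcal M(S)$, in exactly one way. Objects concentrated in degree $0$ are said to lie in the \emph{heart}; homotopy classes of maps between them are maps in $\mathrm{Cond}_{\mathbb C}$.

\begin{itemize}
\item[(A1)] In $\mathrm{CAlg}(\mathrm{Liq}_p(\mathbb C))$, coproducts are tensor products, pushouts are relative tensor products, and filtered colimits are computed on underlying objects.
\item[(A2)] The functor $\pi_0$ is lax symmetric monoidal. So for a liquid commutative algebra $C$, the module $\pi_0C$ is a commutative condensed $\mathbb C$-algebra that is $p$-liquid, and a map $B\to C$ induces an algebra map $\pi_0B\to\pi_0C$. Conversely, a commutative condensed $\mathbb C$-algebra that is $p$-liquid is a liquid commutative algebra in the heart, and maps between two such are maps of condensed $\mathbb C$-algebras. This applies to commutative Fr\'echet algebras and to filtered colimits of Fr\'echet spaces such as $\mathbb C((t))$, where multiplication is given by the continuous maps $t^{-k}\mathbb C[[t]]\times t^{-l}\mathbb C[[t]]\to t^{-k-l}\mathbb C[[t]]$.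
\item[(A3)] Since $*$ is ED, homotopy classes of maps $\mathbb C\to X$ in $\mathrm{Liq}_p(\mathbb C)$ are elements of $(\pi_0X)(*)$. If $1=0$ in $(\pi_0C)(*)$, then the unit $\mathbb C\to C$ is null, so is $\mathrm{id}_C$, which is multiplication by the unit, and $C=0$.
\item[(A4)] The polynomial algebra is $\mathbb C[t_1,\dots,t_n]=\bigoplus_\alpha\mathbb C\,t^\alpha=\bigotimes_i\mathbb C[t_i]$. In characteristic $0$, $\mathbb C[t]$ is the free $E_\infty$-algebra on the unit, so $\pi_0\mathrm{Map}(\mathbb C[t],A)=(\pi_0A)(*)$.
\end{itemize}

\section{The field of Laurent series}\label{sec:laurent}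

\subsection{A sequence that doubles}

Suppose that $s=t^{-1}\in\mathbb C((t))$ acquires an entire functional calculus in some algebra $R$. Then $s^n/n!$ is a null sequence in $R$. In the product topology of $\mathbb C[[t]]$ the sequence $\lambda_nt^n$ is null for \emph{any} scalars $\lambda_n$; take $\lambda_n=2^nn!$. The product of the two null sequences is
\[
\frac{s^n}{n!}\cdot2^nn!\,t^n=2^n\cdot1 .
\]
If $R$ is a Hausdorff topological algebra we are done: $2^n\cdot1\to0$ gives $1=2^{-n}(2^n\cdot1)\to0$, so $1=0$. A liquid algebra has no such separation property, and a limit cannot be read off from values. What survives is a telescoping argument. If $x_{n+1}=2x_n$ and the sum $\Sigma=\sum_n2^{-n}x_n$ makes sense and may be shifted, then $2\Sigma=\sum_n2^{-n}x_{n+1}=2(\Sigma-x_0)$, so $x_0=0$. Property (L1) is what gives a meaning to $\Sigma$. Let $\mathrm{sh}:\mathbb N^+\to\mathbb N^+$ be the shift $n\mapsto n+1$, $\infty\mapsto\infty$.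

\begin{lemma}\label{lem:doubling}
Let $V\in\mathrm{Cond}_{\mathbb C}$ be $p$-liquid and let $x\in V(\mathbb N^+)$ satisfy $\mathrm{sh}^*x=2x$ in $V(\mathbb N^+)$. Then $x(0)=0$.
\end{lemma}

\begin{proof}
To apply (L1) we pass to an ED set. Let $r:\beta\mathbb N\to\mathbb N^+$ extend the inclusion of $\mathbb N$, and let $\sigma:\beta\mathbb N\to\beta\mathbb N$ extend $n\mapsto n+1$. Then $r\sigma=\mathrm{sh}\circ r$, as both sides agree on the dense subset $\mathbb N$. So $\tilde x=r^*x$ satisfies $\sigma^*\tilde x=2\tilde x$. By (L1) there is a unique $\xi:\mathcal M(\beta\mathbb N)\to V$ with $\xi\circ\delta=\tilde x$. By (M2), $\xi\sigma_*\delta=\xi\delta\sigma=\sigma^*\tilde x=2\tilde x$, so $\xi\sigma_*=2\xi$ by uniqueness.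

Let $\mu=\sum_n2^{-n}\delta_n$. It lies in $\mathcal M(\beta\mathbb N)(*)$ by (M1), since $\sum_n2^{-nq}<\infty$ for every $q>0$. For clopen $A$,
\[
(\sigma_*\mu)(A)=\sum_{n+1\in A}2^{-n}=2\sum_{m\in A,\ m\ge1}2^{-m}=2(\mu-\delta_0)(A).
\]
Hence $2\xi(\mu)=\xi(\sigma_*\mu)=2\xi(\mu)-2\xi(\delta_0)$, and $x(0)=\xi(\delta_0)=0$.
\end{proof}

\begin{remark}\label{rem:doubling}
(i) The lemma fails for condensed modules that are not liquid. Let $V$ be the cokernel of $\mathrm{sh}_*-2$ on $\mathbb C[\mathbb N^+]$ and let $x$ be the image of $[\mathrm{id}]$, so that $\mathrm{sh}^*x=2x$. Sheafification does not change sections over $*$, so $\mathbb C[\mathbb N^+](*)$ consists of finite sums $\sum a_n[n]+a_\infty[\infty]$. The equation $(\mathrm{sh}_*-2)a=[0]$ forces $a_0=-\frac12$ and $a_n=\frac12a_{n-1}$, which is not a finite sum. So $x(0)\ne0$. The missing solution is $-\frac12\mu$.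

(ii) The hypothesis must hold for sections; it is not enough that $x(n+1)=2x(n)$ for all $n$ and $x(\infty)=0$. The sequence $y(n)=2^n\sum_{k\ge n}t^k/k!$ is null in $\mathbb C\{t\}$, being bounded by $\sum_{k\ge n}(2R)^k/k!$ on $|t|\le R$. Its image $x$ in the liquid module $\mathbb C\{t\}/\mathbb C[t]$ has values $x(n)=2^n[e^t]$, and $x(0)=[e^t]\neq0$. Thus $\mathrm{sh}^*x-2x$ is a nonzero section all of whose values vanish: it is the image of the null sequence $-2^{n+1}t^n/n!$, which has unbounded degree and so is not a section of $\mathbb C[t]$.
\end{remark}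

In view of (ii), the relation $x(n+1)=2x(n)$ has to be proved in $R(\mathbb N^+)$. We check identities pointwise only in $\mathbb C\{s\}$ and $\mathbb C[[t]]$, where this is legitimate, and transport them to $R$ by linearity over $C(\mathbb N^+,\mathbb C)$.

\begin{proposition}\label{prop:collapse}
Let $R$ be a commutative condensed $\mathbb C$-algebra that is $p$-liquid. Let $\varphi:\mathbb C\{s\}\to R$ and $\psi:\mathbb C[[t]]\to R$ be maps of condensed $\mathbb C$-algebras with $\varphi(s)\psi(t)=1$. Then $1=0$ in $R(*)$.
\end{proposition}

\begin{proof}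
Define $u\in\mathbb C\{s\}(\mathbb N^+)$, $v\in\mathbb C[[t]](\mathbb N^+)$ and $h\in C(\mathbb N^+,\mathbb C)$ by
\[
u(n)=\frac{s^n}{n!},\qquad v(n)=2^nn!\,t^n,\qquad h(n)=\frac1{n+1},\qquad u(\infty)=v(\infty)=h(\infty)=0 .
\]
The map $u$ is continuous because $\rho^n/n!\to0$ for every radius $\rho$, and $v$ is continuous because each coefficient of $v(n)$ is eventually $0$. We have
\[
\mathrm{sh}^*u=h\,s\,u,\qquad h\cdot\mathrm{sh}^*v=2t\,v,
\]
since $\frac{s^{n+1}}{(n+1)!}=\frac1{n+1}\,s\,\frac{s^n}{n!}$ and $\frac1{n+1}2^{n+1}(n+1)!\,t^{n+1}=2t\cdot2^nn!\,t^n$, and all four sides vanish at $\infty$. (The second identity is written with $h$ on the left because $1/h$ is unbounded and is not a scalar over $\mathbb N^+$.) Put $x=\varphi(u)\psi(v)\in R(\mathbb N^+)$. On sections over $\mathbb N^+$ the maps $\varphi,\psi$ are $C(\mathbb N^+,\mathbb C)$-algebra maps, so $h$ can be moved from one factor to the other: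
\[
\mathrm{sh}^*x=\varphi(hsu)\,\psi(\mathrm{sh}^*v)=\varphi(s)\varphi(u)\,\psi(h\cdot\mathrm{sh}^*v)=2\,\varphi(s)\psi(t)\,\varphi(u)\psi(v)=2x .
\]
Since $x(0)=\varphi(1)\psi(1)=1$, Lemma~\ref{lem:doubling} gives $1=0$.
\end{proof}

The proof uses about $\mathbb C[[t]]$ only that $2^nn!\,t^n$ is null. If $\mathbb C[[t]]$ is replaced by the Fr\'echet algebra of holomorphic functions on the unit disk, the statement fails: take $R=\mathbb C$ and evaluate at $s=2$ and $t=\frac12$.

\subsection{Proof of Theorem~\ref{thm:laurent}(a)}

Let $B\to C$ be an EFC point, $R=\pi_0C$, and $\psi:B\to R$ the induced map (A2). Since $C$ is EFC, the map $\mathbb C[s]\to B\to C$, $s\mapsto t^{-1}$, extends up to homotopy to $\mathbb C\{s\}\to C$; only existence, and only for $n=1$, is used. On $\pi_0$ we obtain $\varphi:\mathbb C\{s\}\to R$ with $\varphi(s)=\psi(t^{-1})$, so $\varphi(s)\psi(t)=1$. Proposition~\ref{prop:collapse}, applied to $\varphi$ and $\psi|_{\mathbb C[[t]]}$, gives $1=0$ in $(\pi_0C)(*)$, and $C=0$ by (A3). Consequently, for any collection of EFC points $B\to C_i$, the map $0\to B$ becomes an equivalence after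 every base change, although $B\ne0$. \qed

\subsection{Proof of Theorem~\ref{thm:laurent}(b)}

By (a), every EFC point of $B$ has $C=0$, and $A\otimes_B0=0$ is EFC. So $A$ is relative EFC over $B$.

Let $E=\mathbb C\{y_i\}_{i\in S}$ and let $q:B\otimes E\to A$ be any map of $B$-algebras. Let $c:A\to B$ be the $B$-linear map that takes the coefficient of $x^1$. We show that $c\circ q$ is null. Then $c\circ\pi_0(q)=0$, while $c(x)=1\neq0$, so $\pi_0(q)$ is not surjective. Let $q_0:E\to B\otimes E\to A$ be the restriction of $q$. Both $E$ and $A$ lie in the heart, so $q_0$ is a map of condensed $\mathbb C$-algebras. Homotopy classes of $B$-linear maps $B\otimes E\to B$ correspond to maps $E\to B$, so it suffices to prove $c\circ q_0=0$, and it suffices to do so on $E_0=\mathbb C\{y_i\}_{i\in S_0}$ for each finite $S_0\subseteq S$.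

\emph{Step 1: the generators have degree $0$.} Let $P=q_0(y_i)\in A(*)=\mathbb C((t))[x]$. The image of the null sequence $y_i^n/n!$ is a section of $A$ over $\mathbb N^+$ with values $P^n/n!$. Since $A$ is the increasing union of the submodules $\bigoplus_{j\le k}Bx^j$, Lemma~\ref{lem:union} gives a $k$ with $\deg_xP^n\le k$ for all $n$. As $\mathbb C((t))$ is a field, $\deg_xP^n=n\deg_xP$ for $P\neq0$. Hence $P\in B(*)$.

\emph{Step 2: from polynomials to entire functions.} Let $d=c\circ q_0|_{E_0}:E_0\to B$. By Step 1, $q_0$ maps polynomials in the $y_i$ into $B(*)$, so $d$ kills them. Let $f\in E_0(*)$, and let $f_N$ be the sum of the terms of degree at most $N$ of its Taylor series. Since $f_N\to f$, this sequence with its limit is a section of $E_0$ over $\mathbb N^+$. Its image under $d$ is a section of $B=\bigcup_kt^{-k}\mathbb C[[t]]$ that vanishes on the dense subset $\mathbb N$. By Lemma~\ref{lem:union} it vanishes at $\infty$, that is, $d(f)=0$.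

\emph{Step 3: from values to sections.} For profinite $T$ and $F\in E_0(T)$, the section $d(F)\in B(T)$ has values $d(F(\tau))=0$, so $d(F)=0$ by Lemma~\ref{lem:union}. Thus $d=0$. \qed

\section{Entire functions and null sequences}\label{sec:present}

We turn to Theorem~\ref{thm:class}, and first to the tensor product of two algebras of entire functions. One function already shows the mechanism.

\begin{example}\label{ex:exp}
The function $e^{st}$ is not a finite sum $\sum f_i(s)g_i(t)$: its derivatives $\partial_s^k$ at $s=0$ are the functions $t^k$, which do not lie in a finite-dimensional space. But with $\rho_k=2^k/\sqrt{k!}$,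
\[
e^{st}=\sum_k4^{-k}\,(\rho_ks^k)(\rho_kt^k),
\]
and $\rho_ks^k$, $\rho_kt^k$ are null sequences because $((2R)^k/\sqrt{k!})^2=(4R^2)^k/k!\to0$. Their tensor product is a section of the liquid module $V=\pi_0(\mathbb C\{s\}\otimes\mathbb C\{t\})$ over $\mathbb N^+$. Pull it back to $\beta\mathbb N$, extend it to $\xi:\mathcal M(\beta\mathbb N)\to V$ by (L1), and evaluate at $\mu=\sum_k4^{-k}\delta_k$. By uniqueness in (L1), the coefficient of $s^it^j$ in the image of $\xi(\nu)$ in $\mathbb C\{s,t\}$ is $\rho_i^2\,\nu(\{i\})$ if $i=j$ and $0$ otherwise. So $\xi(\mu)$ maps to $e^{st}$.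
\end{example}

Two things happened: the weight $1/k!$ was split into a weight in $s$ times a weight in $t$, and a geometric factor was spent to make the coefficients $q$-summable. To turn this into an equivalence we use the formula $L(U)\otimes L(U')=L(U\otimes^{\mathbb L}_{\mathbb C}U')$ of (L2). We need a presentation $\mathbb C\{t_1,\dots,t_n\}=L(U)$ with $U$ built from modules $\mathbb C[X]$, and there are two candidates for $X$, with index set $I=\mathbb N^n$. For $X=\beta I$ we know $L(\mathbb C[X])$, but products are bad: $\beta\mathbb N\times\beta\mathbb N$ is not $\beta(\mathbb N\times\mathbb N)$, since the indicator function of $\{m\le n\}$ has iterated limits $1$ and $0$ along nonprincipal ultrafilters. For $X=I^+$ products are good (Lemma~\ref{lem:nulltensor}), but $I^+$ is not ED and (L2) does not describe $L(\mathbb C[I^+])$. We build $U$ from $I^+$ and show that the two candidates agree after multiplication by a function that vanishes at infinity.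

\subsection{The universal null sequence and multipliers}

Let $I=\mathbb N^n$ with $n\ge1$, and $|\alpha|=\alpha_1+\dots+\alpha_n$. Put
\[
N_I=\mathbb C[I^+]/\mathbb C[\infty].
\]
By (C3), maps $N_I\to V$ in $\mathrm{Cond}_{\mathbb C}$ are the null sequences in $V$ indexed by $I$. Let $r:\beta I\to I^+$ extend the inclusion of $I$. It is the identity on $I$ and maps $Z_I=\beta I\setminus I$ to $\infty$.

\begin{lemma}\label{lem:collapse}
Let $f:X\to X'$ be a continuous surjection of profinite sets, let $x_0\in X'$ and $Y=f^{-1}(x_0)$, and assume that $f$ is injective on $X\setminus Y$. Then $\mathbb C[Y]\to\mathbb C[X]$ is injective and $f$ induces an isomorphism $\mathbb C[X]/\mathbb C[Y]\cong\mathbb C[X']/\mathbb C[x_0]$.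
\end{lemma}

\begin{proof}
Injectivity holds for the presheaves in (C3), since $Y(T)\subset X(T)$, and sheafification is exact.

Let $Q=X\sqcup_Y*$ be the pushout in condensed sets. We claim that the induced map $Q\to X'$ is an isomorphism. It is an epimorphism by (C2). The map $X\sqcup*\to Q$ is an epimorphism and the image of $*$ is the image of any point of $Y\neq\emptyset$, so $X\to Q$ is an epimorphism. Let $T$ be ED. Two sections of $Q$ over $T$ lift to maps $g_1,g_2:T\to X$. Suppose $fg_1=fg_2$. For each $\tau$, either the common value is $x_0$ and $g_1(\tau),g_2(\tau)\in Y$, or $g_1(\tau)=g_2(\tau)$. So $T$ is the union of the closed sets $T_1'=\{g_1=g_2\}$ and $T_2'=g_1^{-1}(Y)\cap g_2^{-1}(Y)$. A section of the surjection $T_1'\sqcup T_2'\to T$ yields a clopen decomposition $T=T_1\sqcup T_2$ with $T_i\subset T_i'$. On $T_1$ the maps are equal, and on $T_2$ both factor through $Y$ and so give the constant section $*$ of $Q$. Hence they agree in $Q(T)=Q(T_1)\times Q(T_2)$, which proves the claim.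

The left adjoint $\mathbb C[-]$ preserves pushouts, and parallel arrows of a pushout square in an abelian category have the same cokernel.
\end{proof}

Applied to $r$, the lemma gives an exact sequence
\begin{equation}\label{eq:ses}
0\to\mathbb C[Z_I]\to\mathbb C[\beta I]\xrightarrow{\ \kappa\ }N_I\to0 .
\end{equation}

For profinite $X$ and $g\in C(X,\mathbb C)$ let $M_g:\mathbb C[X]\to\mathbb C[X]$ be the map given by the section $g\cdot[\mathrm{id}_X]\in\mathbb C[X](X)$; on points, $[x]\mapsto g(x)[x]$. By linearity over $C(X,\mathbb C)$,
\begin{equation}\label{eq:mult}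
\text{if }\phi:\mathbb C[X]\to V\text{ is given by }v\in V(X),\text{ then }\phi\circ M_g\text{ is given by }gv.
\end{equation}
In particular $M_gM_{g'}=M_{gg'}$. For $f:X'\to X$ we have $f_*M_{f^*g}=M_gf_*$, both sides being given by $f^*g\cdot[f]\in\mathbb C[X](X')$. Applying this to $\{\infty\}\to I^+$, to $r$ and to $Z_I\to\beta I$, we see that for $g\in C(I^+,\mathbb C)$ the map $M_g$ descends to $N_I$, and that the multipliers given by $g$ and its pullbacks form an endomorphism of \eqref{eq:ses}. Let $C_0(I)$ be the space of functions $I\to\mathbb C$ tending to $0$ outside finite sets. We extend $c\in C_0(I)$ by $0$ to continuous functions on $I^+$ and on $\beta I$. Then $c|_{Z_I}=0$, so \emph{$M_c$ acts by zero on the kernel in \eqref{eq:ses}}.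

\subsection{Comparison with measures}

Put $\mathcal M=L(\mathbb C[\beta I])=\mathcal M(\beta I)$ and $P=L(N_I)$, with units $\eta_{\mathcal M}:\mathbb C[\beta I]\to\mathcal M$ and $\eta:N_I\to P$. We do not compute $P$ and do not assume that it lies in the heart. Let $c\in C_0(I)$ and $T_c=L(M_c):\mathcal M\to\mathcal M$. By \eqref{eq:mult}, $T_c\eta_{\mathcal M}=\eta_{\mathcal M}M_c$ is the section $x\mapsto c(x)\delta_x$. For clopen $A\subset\beta I$,
\begin{equation}\label{eq:Tc}
(T_c\mu)(A)=\int c\,1_A\,d\mu,
\end{equation}
because both sides are maps $\mathcal M\to\mathbb C$, by (M3), that restrict to $c1_A$ along $\delta$, and $\mathbb C$ is liquid.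

The factor $c$ also provides a map from $P$ back to $\mathcal M$. The family $\alpha\mapsto c_\alpha\delta_\alpha$, $\infty\mapsto0$ lies in $\mathcal M_q(\beta I)_{\le\|c\|_\infty^q}$, and it is continuous on $I^+$ because $c_\alpha1_A(\alpha)\to0$ for each clopen $A$. Let $j_c:N_I\to\mathcal M$ be the map given by this null sequence, and let $J_c:P\to\mathcal M$ be its extension, $J_c\eta=j_c$.

\begin{lemma}\label{lem:sandwich}
In the homotopy category of $\mathrm{Liq}_p(\mathbb C)$:
\begin{itemize}
\item[(1)] $J_c\circ L\kappa=T_c$ for every $c\in C_0(I)$;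
\item[(2)] $L\kappa\circ J_c=L(M_c):P\to P$ if $c=c'c''$ with $c',c''\in C_0(I)$.
\end{itemize}
\end{lemma}

Part (2) is the delicate one. The difference of the two sides vanishes after composition with $\kappa$, but since $P$ may not lie in the heart this only says that it factors through $\mathbb C[Z_I][1]$. The factor $c''$ is used to build the map to $\mathcal M$, and the factor $c'$ kills this obstruction.

\begin{proof}
By adjunction, maps out of $\mathcal M$ and $P$ may be compared after composition with $\eta_{\mathcal M}$ and $\eta$. We use the naturality relations $L\kappa\circ\eta_{\mathcal M}=\eta\kappa$ and $L(M_c)\eta=\eta M_c$.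

(1) The map $J_c\,L\kappa\,\eta_{\mathcal M}=j_c\kappa$ is a section of $\mathcal M$ over $\beta I$ with values $c(x)\delta_x$, which are $0$ on $Z_I$. So is $T_c\eta_{\mathcal M}$, and sections of $\mathcal M$ are determined by their values. We record the result as
\begin{equation}\label{eq:jk}
j_c\,\kappa=\eta_{\mathcal M}M_c .
\end{equation}

(2) Let $d=L\kappa\circ j_{c''}-\eta M_{c''}:N_I\to P$. By \eqref{eq:jk},
\[
L\kappa\,j_{c''}\,\kappa=L\kappa\,\eta_{\mathcal M}M_{c''}=\eta\,\kappa\,M_{c''}=\eta\,M_{c''}\,\kappa,
\]
so $d\kappa=0$. Let $\partial:N_I\to\mathbb C[Z_I][1]$ be the boundary map of \eqref{eq:ses} in $D(\mathrm{Cond}_{\mathbb C})$. Then $d=e\,\partial$ for some $e:\mathbb C[Z_I][1]\to P$. The endomorphism of \eqref{eq:ses} given by $c'$ commutes with $\partial$, so $\partial M_{c'}=M_{c'|_{Z_I}}[1]\circ\partial=0$ and $dM_{c'}=0$. By \eqref{eq:mult}, $j_{c''}M_{c'}=j_c$ and $M_{c''}M_{c'}=M_c$. Hence $0=dM_{c'}=L\kappa\,j_c-\eta M_c=(L\kappa\,J_c-L(M_c))\,\eta$.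
\end{proof}

\subsection{The presentation}

The family $\rho_\alpha t^\alpha$ should be null in $\mathbb C\{t_1,\dots,t_n\}$, and no single weight $\rho$ accounts for all entire functions, so we take a colimit over all admissible weights. Let $W_I$ be the set of functions $\rho:I\to(0,\infty)$ with $\sup_\alpha\rho_\alpha R^{|\alpha|}<\infty$ for all $R>0$. Write $\rho\prec\rho'$ if $\rho/\rho'\in C_0(I)$, and $\rho\preceq\rho'$ if $\rho\prec\rho'$ or $\rho=\rho'$. This is a partial order, chosen so that every nontrivial transition map below is a multiplier in $C_0(I)$. It is directed, even strictly: $\rho,\sigma\prec2^{|\alpha|}(\rho_\alpha+\sigma_\alpha)\in W_I$. Put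
\[
U_I=\operatorname{colim}_{\rho\in W_I}N_\rho,\qquad N_\rho=N_I,\qquad\text{with transition maps }M_{\rho/\rho'}:N_\rho\to N_{\rho'} .
\]
For $\rho\in W_I$ the family $\rho_\alpha t^\alpha$ is null, because on the polydisk of radius $R$ it is bounded by $\rho_\alpha(2R)^{|\alpha|}2^{-|\alpha|}$. The resulting maps $N_\rho\to\mathbb C\{t_1,\dots,t_n\}$ are compatible by \eqref{eq:mult}, as $(\rho_\alpha/\rho'_\alpha)\,\rho'_\alpha t^\alpha=\rho_\alpha t^\alpha$.

\begin{proposition}\label{prop:present}
The induced map $L(U_I)\to\mathbb C\{t_1,\dots,t_n\}$ is an equivalence.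
\end{proposition}

\begin{proof}
Write $\mathcal O=\mathbb C\{t_1,\dots,t_n\}$. Filtered colimits are exact in $\mathrm{Cond}_{\mathbb C}$ by (C1), and $L$ preserves colimits, so $\pi_iL(U_I)=\operatorname{colim}_\rho\pi_iP_\rho$, where $P_\rho=P$ with transition maps $L(M_{\rho/\rho'})$. Let $\mathcal M_\rho=\mathcal M$ with transition maps $T_{\rho/\rho'}$. The map $L\kappa$ is a map of systems $\mathcal M_\rho\to P_\rho$. Throughout, $T$ is an ED set, and for given $\rho$ we put $\rho'_\alpha=2^{|\alpha|}\rho_\alpha$, so that $c=\rho/\rho'=2^{-|\alpha|}$ is the square of $2^{-|\alpha|/2}\in C_0(I)$.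

\emph{Step 1: $\operatorname{colim}\pi_i\mathcal M_\rho\to\operatorname{colim}\pi_iP_\rho$ is an isomorphism.} By Lemma~\ref{lem:sandwich}, in
\[
\mathcal M_\rho\xrightarrow{\ L\kappa\ }P_\rho\xrightarrow{\ J_c\ }\mathcal M_{\rho'}\xrightarrow{\ L\kappa\ }P_{\rho'}
\]
the composites of consecutive arrows are the transition maps. The image in $\pi_iP_{\rho'}$ of a section $y$ of $\pi_iP_\rho$ over $T$ is $L\kappa(J_cy)$; this gives surjectivity. If a section $m$ of $\pi_i\mathcal M_\rho$ dies in $\operatorname{colim}\pi_iP$, then $L\kappa(m)=0$ after increasing $\rho$, and $T_cm=J_cL\kappa(m)=0$; this gives injectivity. Hence $L(U_I)$ lies in the heart and equals $\operatorname{colim}\mathcal M_\rho$.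

It remains to show that the maps $\lambda_\rho:\mathcal M_\rho\to P_\rho\to\mathcal O$ induce an isomorphism from the colimit. Along $\delta$, $\lambda_\rho$ restricts to the map $\beta I\to\mathcal O$ with $\alpha\mapsto\rho_\alpha t^\alpha$ and $Z_I\mapsto0$. The coefficient of $t^\alpha$ is a continuous functional on $\mathcal O$, and
\begin{equation}\label{eq:coeff}
\text{the coefficient of }t^\alpha\text{ in }\lambda_\rho(\mu)\text{ is }\rho_\alpha\,\mu(\{\alpha\}),
\end{equation}
since both are maps $\mathcal M\to\mathbb C$ that restrict to $\rho_\alpha1_{\{\alpha\}}$.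

\emph{Step 2: injectivity.} Let $m\in\mathcal M_\rho(T)$, with values $m_\tau$, and suppose $\lambda_\rho(m)=0$. By \eqref{eq:coeff}, $m_\tau(\{\alpha\})=0$ for all $\tau\in T$ and $\alpha\in I$. This does not force $m=0$, as $m_\tau$ may live on $Z_I$, but the transition map removes that part. For clopen $A$ and finite $F\subset I$ we have $\|c1_A-c1_{A\cap F}\|_\infty\le\sup_{I\setminus F}|c|$, which tends to $0$ as $F$ grows, and $\int c1_{A\cap F}\,dm_\tau=\sum_{\alpha\in A\cap F}c_\alpha m_\tau(\{\alpha\})=0$. By the bound in (M3) and by \eqref{eq:Tc}, $(T_cm_\tau)(A)=0$. So $T_cm=0$, and $m$ dies in the colimit.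

\emph{Step 3: surjectivity.} Let $f:T\to\mathcal O$ be continuous, with coefficients $a_\alpha\in C(T,\mathbb C)$. As $T$ is compact, for each $R$ the functions $f(\tau)$ are bounded by one constant $K_R$ on the polydisk of radius $R$. Cauchy's estimates give $\sigma_\alpha R^{|\alpha|}\le K_R$ for $\sigma_\alpha=\sup_T|a_\alpha|$. Put $\rho_\alpha=2^{|\alpha|}(\sigma_\alpha+1/|\alpha|!)$, where the second term ensures positivity. Then $\rho\in W_I$, and $b_\alpha=a_\alpha/\rho_\alpha$ satisfies $|b_\alpha|\le2^{-|\alpha|}$. Fix $q<p$. By (M1), $m_\tau=\sum_\alpha b_\alpha(\tau)\delta_\alpha$ lies in $\mathcal M_q(\beta I)_{\le K}$ with $K=\sum_\alpha2^{-q|\alpha|}=(1-2^{-q})^{-n}$. For clopen $A$ the series $m_\tau(A)=\sum_{\alpha\in A}b_\alpha(\tau)$ converges uniformly in $\tau$, so $\tau\mapsto m_\tau$ is continuous. Thus $m\in\mathcal M_\rho(T)$, and by \eqref{eq:coeff} the function $\lambda_\rho(m_\tau)$ has coefficients $\rho_\alpha b_\alpha(\tau)=a_\alpha(\tau)$. Hence $\lambda_\rho(m)=f$.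
\end{proof}

The exponent $p$ entered only through $q\le1$, in (M1) and (M3), and through the convergence of $\sum2^{-q|\alpha|}$. This is why the results do not depend on $p$.

\section{Tensor products and idempotence}\label{sec:tensor}

Let $I=\mathbb N^m$ and $I'=\mathbb N^n$ with $m,n\ge1$. For functions $g$ and $g'$ of one argument each, put $(g\boxtimes g')(\alpha,\gamma)=g(\alpha)g'(\gamma)$. If $c\in C_0(I)$ and $c'\in C_0(I')$, then $c\boxtimes c'\in C_0(I\times I')$, since $|c_\alpha c'_\gamma|\ge\varepsilon$ bounds both factors from below.

\begin{lemma}\label{lem:nulltensor}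
The module $N_I$ is flat, and there is an isomorphism $N_I\otimes_{\mathbb C}N_{I'}\cong N_{I\times I'}$ under which $M_c\otimes M_{c'}=M_{c\boxtimes c'}$ for $c\in C_0(I)$, $c'\in C_0(I')$. Both sides are quotients of $\mathbb C[I^+\times I'^+]$, compatibly.
\end{lemma}

\begin{proof}
The inclusion $\{\infty\}\to I^+$ has a retraction, so $N_I$ is a direct summand of the flat module $\mathbb C[I^+]$. Let $X=I^+\times I'^+$ and $Y=(I^+\times\{\infty\})\cup(\{\infty\}\times I'^+)$. By right exactness, $N_I\otimes_{\mathbb C}N_{I'}$ is the quotient of $\mathbb C[X]$ by the images of $\mathbb C[I^+\times\{\infty\}]$ and $\mathbb C[\{\infty\}\times I'^+]$. Their sum is $\mathbb C[Y]$, because $I^+\sqcup I'^+\to Y$ is an epimorphism by (C2). The map $f:X\to(I\times I')^+$ that is the identity on $I\times I'$ and sends $Y$ to $\infty$ is continuous, since finite subsets of $I\times I'$ are clopen in $X$. Lemma~\ref{lem:collapse} gives the isomorphism. On $\mathbb C[X]$, the map $M_c\otimes M_{c'}$ sends $[\mathrm{id}_X]=[\mathrm{pr}_1]\otimes[\mathrm{pr}_2]$ to $(\mathrm{pr}_1^*c)(\mathrm{pr}_2^*c')[\mathrm{id}_X]$. This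 function vanishes on $Y$ and equals $f^*(c\boxtimes c')$, so the claim follows from $f_*M_{f^*g}=M_gf_*$.
\end{proof}

\begin{proposition}\label{prop:tensor}
Multiplication is an equivalence
\[
\mathbb C\{s_1,\dots,s_m\}\otimes\mathbb C\{t_1,\dots,t_n\}\simeq\mathbb C\{s_1,\dots,s_m,t_1,\dots,t_n\}.
\]
\end{proposition}

\begin{proof}
We use the following criterion: if $\phi:D'\to D$ is a monotone map of directed posets and every $d\in D$ lies below some $\phi(d')$, then $\phi$ is cofinal. Indeed $\{d':d\le\phi(d')\}$ is nonempty and upward closed in $D'$, hence directed.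

By flatness, $U_I\otimes^{\mathbb L}_{\mathbb C}U_{I'}=U_I\otimes_{\mathbb C}U_{I'}=\operatorname{colim}N_\rho\otimes_{\mathbb C}N_\sigma$ over $W_I\times W_{I'}$. The transition maps $M_c\otimes\mathrm{id}$ are not multipliers of $N_{I\times I'}$ by elements of $C_0(I\times I')$, so we discard them. Let $D'$ be the set $W_I\times W_{I'}$ with $(\rho,\sigma)\le(\rho',\sigma')$ if and only if the pairs are equal or both $\rho\prec\rho'$ and $\sigma\prec\sigma'$. It is directed because $W_I$ and $W_{I'}$ have strict upper bounds, and the identity map from $D'$ to the product order is cofinal. The map $\phi:D'\to W_{I\times I'}$, $(\rho,\sigma)\mapsto\rho\boxtimes\sigma$, is monotone, and by Lemma~\ref{lem:nulltensor} the diagram $N_\rho\otimes_{\mathbb C}N_\sigma$ on $D'$ is the pullback along $\phi$ of the diagram defining $U_{I\times I'}$.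

We show that $\phi$ is cofinal; this is the splitting of weights seen in Example~\ref{ex:exp}. Given $\tau\in W_{I\times I'}$, let $g(k)=\sup_{|\alpha|+|\gamma|\ge k}\tau_{\alpha\gamma}$. Then $g$ is positive and nonincreasing. Moreover $\sup_kg(k)R^k<\infty$ for all $R$: for $R\ge1$ and $|\alpha|+|\gamma|\ge k$ we have $\tau_{\alpha\gamma}R^k\le\tau_{\alpha\gamma}R^{|\alpha|+|\gamma|}$, which is bounded, and smaller $R$ give smaller values. Since $g$ is nonincreasing,
\[
\tau_{\alpha\gamma}\le g(|\alpha|+|\gamma|)\le\min\bigl(g(|\alpha|),g(|\gamma|)\bigr)\le\sqrt{g(|\alpha|)}\,\sqrt{g(|\gamma|)} .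
\]
Put $\rho_\alpha=2^{|\alpha|}\sqrt{g(|\alpha|)}$ and $\sigma_\gamma=2^{|\gamma|}\sqrt{g(|\gamma|)}$. They are admissible weights, as $(\rho_\alpha R^{|\alpha|})^2=g(|\alpha|)(4R^2)^{|\alpha|}$, and $\tau/(\rho\boxtimes\sigma)\le2^{-|\alpha|-|\gamma|}$, so $\tau\prec\rho\boxtimes\sigma$.

Hence $U_I\otimes^{\mathbb L}_{\mathbb C}U_{I'}\cong U_{I\times I'}$. Applying the symmetric monoidal functor $L$ and Proposition~\ref{prop:present} three times gives an equivalence between the two sides of the statement. It is the multiplication map: by adjunction both maps are determined by their restrictions to the modules $N_\rho\otimes_{\mathbb C}N_\sigma$, that is, by continuous maps from $I^+\times I'^+$ to a Fr\'echet space, and both send $(\alpha,\gamma)$ to $\rho_\alpha\sigma_\gamma s^\alpha t^\gamma$ on the dense subset $I\times I'$.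
\end{proof}

Imposing $s=t$ now reduces idempotence to division by $s-t$ in $\mathbb C\{s,t\}$.

\begin{proposition}\label{prop:idem}
The multiplication map $\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}\to\mathbb C\{t\}$ is an equivalence.
\end{proposition}

\begin{proof}
Rename the variable of the first factor $s$. Comparing universal properties of pushouts (A1) and using Proposition~\ref{prop:tensor} and (A4),
\[
\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}\simeq(\mathbb C\{s\}\otimes\mathbb C\{t\})\otimes_{\mathbb C[s]\otimes\mathbb C[t]}\mathbb C[t]\simeq\mathbb C\{s,t\}\otimes_{\mathbb C[s,t]}\mathbb C[t],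
\]
where $\mathbb C[s,t]\to\mathbb C[t]$ sends $s$ and $t$ to $t$. In the basis $(s-t)^it^j$ one sees that $\mathbb C[t]$ is the cofiber of multiplication by $s-t$ on $\mathbb C[s,t]$. So the left side is the cofiber of $s-t$ on $\mathbb C\{s,t\}$. The composite of $\mathbb C\{s,t\}\to\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}$ with multiplication is the restriction $\Delta^*F=F(t,t)$, as both are algebra maps out of the coproduct $\mathbb C\{s\}\otimes\mathbb C\{t\}$ that are the identity on each factor. It therefore suffices to show that
\[
0\to\mathbb C\{s,t\}\xrightarrow{\ s-t\ }\mathbb C\{s,t\}\xrightarrow{\ \Delta^*\ }\mathbb C\{t\}\to0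
\]
is exact in $\mathrm{Cond}_{\mathbb C}$. We split it by continuous linear maps, so that it is exact on sections over every $T$. A section of $\Delta^*$ is $f\mapsto f(t)$. Define
\[
DF(s,t)=\int_0^1(\partial_sF)\bigl(t+y(s-t),\,t\bigr)\,dy .
\]
This is an entire function. For $|s|,|t|\le R$ the point $t+y(s-t)$ has modulus at most $R$, so Cauchy's estimate bounds $|DF|$ on the bidisk of radius $R$ by the supremum of $|F|$ on the bidisk of radius $R+1$; thus $D$ is continuous. Integrating $\frac{d}{dy}F(t+y(s-t),t)$ gives $F=F(t,t)+(s-t)DF$. Applied to $(s-t)F$, this gives $(s-t)F=(s-t)D((s-t)F)$, hence $D((s-t)F)=F$ off the diagonal and, by continuity, everywhere. These two identities exhibit the splitting.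
\end{proof}

\section{Algebras with enough EFC points}\label{sec:class}

A ring map out of $R$ extends to $R[1/f]$ in at most one way, and it extends exactly when base change along $R\to R[1/f]$ does nothing to the target. Idempotence gives the same for $\mathbb C[t]\to\mathbb C\{t\}$. This turns the EFC condition, which concerns mapping spaces of algebras, into the condition that certain maps of modules are equivalences, and such a condition is detected by conservative functors.

\begin{lemma}\label{lem:criterion}
Let $A$ be a liquid commutative algebra.
\begin{itemize}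
\item[(1)] The map $\mathrm{Map}(\mathbb C\{t\},A)\to\mathrm{Map}(\mathbb C[t],A)$ is an inclusion of connected components. A map $a:\mathbb C[t]\to A$ extends to $\mathbb C\{t\}$ if and only if $A\to A\otimes_{\mathbb C[t],a}\mathbb C\{t\}$ is an equivalence.
\item[(2)] $A$ is EFC if and only if every map $a:\mathbb C[t]\to A$ extends to $\mathbb C\{t\}$.
\end{itemize}
\end{lemma}

\begin{proof}
(1) The fiber over $a$ is the space $F$ of maps of $\mathbb C[t]$-algebras $\mathbb C\{t\}\to A$. The coproduct of two copies of $\mathbb C\{t\}$ in $\mathbb C[t]$-algebras is $\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}$, and composition with the multiplication map is the diagonal $F\to F\times F$. By Proposition~\ref{prop:idem} the diagonal is an equivalence. Its fibers are the spaces of paths between two points of $F$, so these are contractible, and $F$ is empty or contractible.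

Suppose that $a$ extends. Then $A\otimes_{\mathbb C[t]}\mathbb C\{t\}\simeq A\otimes_{\mathbb C\{t\}}(\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\})$, and the map from $A$ is the base change of the inclusion of the first factor $\mathbb C\{t\}\to\mathbb C\{t\}\otimes_{\mathbb C[t]}\mathbb C\{t\}$. That inclusion is a section of the multiplication map, hence an equivalence. Conversely, if $A\to A\otimes_{\mathbb C[t]}\mathbb C\{t\}$ is an equivalence, then $\mathbb C\{t\}\to A\otimes_{\mathbb C[t]}\mathbb C\{t\}\simeq A$ extends $a$.

(2) By (1), the condition is equivalent to the case $n=1$ of Definition~\ref{def:efc}(1). For $n\ge1$, Proposition~\ref{prop:tensor} and (A4) show that $\mathbb C\{t_1,\dots,t_n\}=\bigotimes_i\mathbb C\{t_i\}$ and $\mathbb C[t_1,\dots,t_n]=\bigotimes_i\mathbb C[t_i]$ are coproducts, compatibly with the inclusions. So the restriction map for $n$ is the $n$-fold product of the map for $n=1$. For $n=0$ it is the identity of $\mathrm{Map}(\mathbb C,A)$.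
\end{proof}

\begin{example}\label{ex:efc}
Let $A$ be a commutative Fr\'echet algebra whose topology is given by submultiplicative seminorms $\|\cdot\|_k$. Then $A$ is EFC. Indeed, a map $\mathbb C[t]\to A$ is an element $a\in A$. For $f=\sum f_nt^n$ entire and $R>2\|a\|_k$, Cauchy's estimates give $\sum_n|f_n|\,\|a^n\|_k\le(\|1\|_k+1)\sup_{|t|\le R}|f|$. So $f\mapsto\sum f_na^n$ is continuous, and it is multiplicative because the series converge absolutely; now apply Lemma~\ref{lem:criterion}(2). This covers commutative Banach algebras, $\mathbb C\{t_1,\dots,t_n\}$ with the suprema over polydisks, and $\mathbb C[[t]]$ with $\|\sum a_nt^n\|_k=\sum_{n\le k}|a_n|$. Thus $\mathbb C[[t]]$ is EFC, while inverting $t$ destroys all nonzero EFC points.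
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
If $B$ is EFC, then $\mathrm{id}_B$ is an EFC point and base change along it is conservative.

For the converse, let $a:\mathbb C[t]\to B$ be any map, put $B'=B\otimes_{\mathbb C[t],a}\mathbb C\{t\}$, and let $K_a$ be the cofiber of the map of $B$-modules $B\to B'$. Let $B\to C$ be an EFC point. The composite $\mathbb C[t]\to B\to C$ extends to $\mathbb C\{t\}$, so by Lemma~\ref{lem:criterion}(1) the map
\[
C\longrightarrow C\otimes_{\mathbb C[t]}\mathbb C\{t\}\simeq C\otimes_BB'
\]
is an equivalence. This map is the base change of $B\to B'$, so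
\begin{equation}\label{eq:killed}
C\otimes_BK_a=0\quad\text{for every EFC point }B\to C .
\end{equation}
If $B$ has enough EFC points, joint conservativity shows that $B\to B'$ is an equivalence, and $a$ extends to $\mathbb C\{t\}$ by Lemma~\ref{lem:criterion}(1). As $a$ was arbitrary, $B$ is EFC by Lemma~\ref{lem:criterion}(2).

Finally let $B=\mathbb C[t]$ and $a=\mathrm{id}$, so that $B'=\mathbb C\{t\}$. By Lemma~\ref{lem:union}, a section of $\mathbb C[t]$ over $T$ is a continuous family of polynomials of bounded degree, so $\mathbb C[t]\to\mathbb C\{t\}$ is a monomorphism and $K_a=\mathbb C\{t\}/\mathbb C[t]$ lies in the heart. Evaluation at $*$ is exact and $e^t$ is not a polynomial, so $K_a\ne0$. By \eqref{eq:killed} it is killed by base change to every EFC point, and $\mathbb C[t]$ does not have enough EFC points.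
\end{proof}

\begin{remark}
The modules $K_a$ link the two theorems. For $B=\mathbb C((t))$ and $a:\mathbb C[s]\to B$, $s\mapsto t^{-1}$, the algebra $\pi_0B'$ receives maps from $\mathbb C\{s\}$ and $\mathbb C[[t]]$ under which $s$ and $t$ are mutually inverse. So $B'=0$ by Proposition~\ref{prop:collapse} and (A3), and $K_a=B[1]$: the EFC points see nothing. For $B=\mathbb C[t]$ there are many nonzero EFC points, and all of them miss the same module $\mathbb C\{t\}/\mathbb C[t]$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{CSanalytic}
Clausen and Scholze, \emph{Lectures on Analytic Geometry}.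

\bibitem{CScomplex}
Clausen and Scholze, \emph{Condensed Mathematics and Complex Geometry}.

\bibitem{QT}
Waleed Qaisar and Gregory Taroyan, \emph{Liquid Tannaka Duality I: Classical Case}, arXiv:2511.23180 (2025).

\end{thebibliography}
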